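# Prime divisors of positive square with arbitrarily many rigid multiples

We work over $\mathbb C$. A *surface* is a smooth projective surface, a *prime divisor* is a reduced irreducible curve on it, $\equiv$ is numerical equivalence, and $h^i(D)=\dim H^i(Y,\mathcal O_Y(D))$. Line bundles are often written additively.

## 1. Sections of multiples, nef divisors, and the number $\mu(D)$

Let $Y$ be a surface.

**Definition 1.** For a divisor $D$ on $Y$ put $\mu(D)=\min\{m\ge 1 : h^0(mD)\ge 2\}$, with $\mu(D)=\infty$ if no such $m$ exists.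

*Example.* A line in $\mathbb P^2$ has $h^0=3$, so $\mu=1$. A $(-1)$-curve has $\mu=\infty$, as we check after Lemma 1.

If $D$ is effective, multiplication by the section defining $D$ gives $1\le h^0(D)\le h^0(2D)\le\cdots$. So for effective $D$,
$$h^0(mD)\ge 2\iff m\ge \mu(D). \tag{1}$$

**Definition 2.** A divisor $D$ is *nef* if $D\cdot C\ge 0$ for every irreducible curve $C\subset Y$. The *nef cone* is the cone of nef classes in the real vector space of numerical classes. It is *rational polyhedral* if it is generated by finitely many rational classes (which we may scale to be integral).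

*Example.* A prime divisor $D$ with $D^2>0$ is nef: $D\cdot C\ge0$ for $C\neq D$, and $D\cdot D>0$. A $(-1)$-curve is not nef. On $\mathbb P^1\times\mathbb P^1$ the nef cone is generated by the two fiber classes. If the Picard number $\rho(Y)$ is $1$, the nef cone is one ray, generated by an integral ample class.

**Definition 3.** A class is *pseudoeffective* if it is a limit of classes of effective $\mathbb Q$-divisors. A nef class has nonnegative intersection with a pseudoeffective class.

*Example.* On $\mathbb P^2$ the divisor $-K=3H$ is effective. On an abelian surface $-K=0$ is pseudoeffective.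

We use the following textbook facts.

* Riemann–Roch and Serre duality: $\chi(\mathcal O_Y(D))=\chi(\mathcal O_Y)+\frac12 D\cdot(D-K_Y)$ and $h^2(D)=h^0(K_Y-D)$. Hence $h^0(D)+h^0(K_Y-D)\ge \chi(\mathcal O_Y)+\frac12D\cdot (D-K_Y)$.
* Adjunction: for a smooth curve $G\subset Y$, $K_G=(K_Y+G)|_G$.
* A nef divisor has $D^2\ge0$.
* Hodge index: if $D^2>0$ and $N\cdot D=0$, then $N^2\le0$, with equality only if $N\equiv0$.

The next lemma is our only tool for proving that a divisor does *not* move.

**Lemma 1.** Let $G$ be a smooth irreducible curve on a surface $S$, and let $N=\mathcal O_G(G)$ be its normal bundle. If $h^0(G,N^{\otimes k})=0$ for $1\le k\le m$, then $h^0(S,mG)=1$.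

*Proof.* The exact sequence $0\to\mathcal O_S((k-1)G)\to\mathcal O_S(kG)\to N^{\otimes k}\to0$ gives $h^0(kG)\le h^0((k-1)G)$ for $1\le k\le m$, so $h^0(mG)\le h^0(\mathcal O_S)=1$. Since $mG$ is effective, equality holds. $\square$

*Example.* If $E$ is a $(-1)$-curve, $N^{\otimes k}$ has degree $-k<0$, so $h^0(mE)=1$ for all $m$ and $\mu(E)=\infty$. More generally the lemma applies for all $m$ when $\deg N<0$, or when $\deg N=0$ and $N$ is non-torsion: a nontrivial line bundle of degree $0$ has no nonzero section.

## 2. Blow-ups, cyclic covers, abelian surfaces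

**Definition 4.** A section $s$ of a line bundle $M$ has $\mathrm{mult}_x s\ge m$ if, in a local trivialization, $s$ lies in the $m$-th power of the maximal ideal at $x$. Let $\sigma:\widetilde Y\to Y$ be the blow-up of distinct points $x_1,\dots,x_r$ with exceptional curves $E_i$. Then
$$H^0\bigl(\widetilde Y,\sigma^*M-m\textstyle\sum E_i\bigr)\cong\{s\in H^0(Y,M):\mathrm{mult}_{x_i}s\ge m \text{ for all } i\}, \tag{2}$$
and $K_{\widetilde Y}=\sigma^*K_Y+\sum E_i$, $E_i^2=-1$, $E_i\cdot\sigma^*(\cdot)=0$. If a smooth curve $G$ passes through all $x_i$, its *strict transform* is $\sigma^*G-\sum E_i$, and it is isomorphic to $G$.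

*Example.* Blow up one point of $\mathbb P^2$ and take $M=\mathcal O(1)$, $m=1$. The right side of (2) is the space of linear forms vanishing at the point, so $h^0(\sigma^*H-E)=2$, while $(\sigma^*H-E)^2=0$.

**Definition 5.** Let $L$ be a line bundle on a smooth projective variety $Z$ (here a curve or a surface), $d\ge2$, and $b\in H^0(Z,L^{\otimes d})$ a section with smooth zero divisor $B$. The *cyclic $d$-fold cover branched along $B$* is the finite map $\pi:X\to Z$ given locally by $w^d=b$, with $w$ a fiber coordinate of $L$. Then $X$ is smooth and projective, $\pi$ is étale of degree $d$ off $B$, there is exactly one point of $X$ over each point of $B$, and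
$$\pi_*\mathcal O_X=\bigoplus_{j=0}^{d-1}L^{-j},\qquad K_X=\pi^*(K_Z+(d-1)L). \tag{3}$$

*Example.* Take $Z=\mathbb P^1$, $d=2$, $L=\mathcal O(3)$, and $B$ six points. Then $\deg K_X=2(-2+3)=2$, so $X$ has genus $2$. The curve $y^2=x^5+1$ arises this way, with $B$ the five roots of $x^5+1$ and $\infty$.

**Definition 6.** An *abelian surface* $A=V/\Lambda$ is a projective complex torus of dimension $2$; here $V=T_0A$. A first Chern class on $A$ corresponds to a Hermitian form $H$ on $V$. In linear coordinates, a diagonal form $a_1|z_1|^2+a_2|z_2|^2$ corresponds to a constant $(1,1)$-form proportional to $\sum a_i\,i\,dz_i\wedge d\bar z_i$, with a universal proportionality constant.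

*Example.* On $E\times E$, with $E$ an elliptic curve, the class of $\{0\}\times E$ has form $c|z_1|^2$ and that of $E\times\{0\}$ has form $c|z_2|^2$, for some $c>0$. The squares of the $(1,1)$-forms vanish, matching self-intersection $0$.

Facts on abelian surfaces that we use:

* $K_A=0$ and $\chi(\mathcal O_A)=0$, so $\chi(D)=D^2/2$.
* A homomorphism of complex tori is determined by its tangent map $F$ at $0$, and pullback along it sends $H$ to $H(F\cdot,F\cdot)$. Translation does not change numerical classes.
* An effective divisor $D$ is nef, because a suitable translate contains no component of a given curve. In particular $D^2\ge0$. If moreover $D^2>0$, then $D$ is ample, its Hermitian form is positive definite, and $h^0(D)=D^2/2$.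
* (Lefschetz) If $D$ is ample, $3D$ is very ample.

**Definition 7.** For a curve $C$ of genus $2$ with a point $\infty$, the *Jacobian* $J(C)=\mathrm{Pic}^0(C)$ is an abelian surface, and $j:C\to J(C)$, $p\mapsto[p-\infty]$, is a closed embedding inducing an isomorphism $j^*:H^0(J(C),\Omega^1)\to H^0(C,\Omega^1)$. Put $\Theta=j(C)$.

*Example.* By adjunction and $K_{J(C)}=0$ we get $\Theta^2=2\cdot2-2=2$. So $\Theta$ is ample, $h^0(\Theta)=1$, and $h^0(2\Theta)=4$; hence $\mu(\Theta)=2$.

## 3. Uniform bounds for $\mu$: the question and the two theorems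

Ciliberto, Knutsen, Lesieutre, Lozovanu, Miranda, Mustopa and Testa asked the following.

**Question.** Let $X$ be a smooth projective surface. Is there a constant $m_1=m_1(X)$ such that every divisor $D$ with $h^0(D)=1$ and $D^2>0$ satisfies $h^0(m_1D)\ge2$?

By (1), this asks whether $\mu(D)$ is bounded over all such $D$ on the *fixed* surface $X$. For one nef $D$ with $D^2>0$, Riemann–Roch makes $h^0(mD)$ grow quadratically, so $\mu(D)<\infty$; the issue is uniformity.

The answer is known to be negative. There is a surface, the blow-up at three points of a double cover of an abelian surface $E\times E$, with effective divisors $D_n$ for odd $n\ge3$, such that $D_n^2=4$ and $h^0(mD_n)=1$ for all integers $1\le m<n^2/4+1$. Those $D_n$ are reducible. The problem, from Jihao Liu, "An example of a very non-movable effective divisor", arXiv:2605.20594 (2026), is to decide whether the answer stays negative when $D$ must be prime.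

Allowing $D=aC$ with $C$ prime and $a\ge1$ gives the same problem. If $D=aC$ has $D^2>0$ and $h^0(m_1D)=1$, then $C^2>0$, $h^0(C)=1$, and $1\le h^0(m_1C)\le h^0(m_1aC)=1$.

**Theorem A.** For every integer $s\ge1$ there are a smooth projective surface $\widetilde X$, smooth irreducible curves $D_n\subset\widetilde X$ ($n\gg0$), and integers $\ell_n\to\infty$ such that $D_n^2=s$ and $h^0(\widetilde X,\mathcal O(mD_n))=1$ for all $1\le m\le\ell_n-1$. So the Question has a negative answer even for prime (indeed smooth) $D$, with $D^2$ any prescribed positive integer.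

**Theorem B.**

1. Let $Y$ be any smooth projective surface and $D$ a nef divisor with $D^2>0$ (for example, a prime divisor with $D^2>0$). Then
$$\mu(D)\le\max\{\lfloor K_Y\cdot D/D^2\rfloor+1,\ 4-2\chi(\mathcal O_Y),\ 1\}.$$
2. This is asymptotically optimal: there are a surface $\widetilde X$ and smooth irreducible curves $D_n$ with $D_n^2=2$, $K_{\widetilde X}\cdot D_n\to\infty$ and
$$\frac{K_{\widetilde X}\cdot D_n}{D_n^2}-1\le\mu(D_n)\le\frac{K_{\widetilde X}\cdot D_n}{D_n^2}\qquad(n\gg0).$$
3. If $-K_Y$ is pseudoeffective, or if the nef cone of $Y$ is rational polyhedral (e.g. $\rho(Y)=1$), then a constant $m_1(Y)$ as in the Question exists for all prime $D$ with $D^2>0$ (indeed for all nef $D$ with $D^2>0$).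

## 4. The Riemann–Roch bound and the surfaces it settles

Try an abelian surface first. If $h^0(D)=1$ and $D^2>0$, then $D$ is linearly equivalent to an effective divisor, hence ample, and $h^0(2D)=(2D)^2/2=2D^2\ge2$. So $m_1=2$ works. The same computation on a general surface must carry $K_Y$ along, and gives parts 1 and 3 of Theorem B.

**Proof of Theorem B, part 1.** *Purpose: find explicit $m$ for which Riemann–Roch forces two sections.* Let $D$ be nef with $D^2>0$. We claim:
$$\text{if } m\ge1,\quad m>\frac{K_Y\cdot D}{D^2},\quad m\ge4-2\chi(\mathcal O_Y),\quad\text{then } h^0(mD)\ge2. \tag{4}$$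
Indeed $(K_Y-mD)\cdot D=K_Y\cdot D-mD^2<0$. Since $D$ is nef, $K_Y-mD$ cannot be effective, so $h^2(mD)=h^0(K_Y-mD)=0$. The integer $mD^2-K_Y\cdot D$ is positive, hence at least $1$. Riemann–Roch gives
$$h^0(mD)\ge\chi(\mathcal O_Y)+\frac m2\,(mD^2-K_Y\cdot D)\ge\chi(\mathcal O_Y)+\frac m2\ge2 .$$
The number $m=\max\{\lfloor K_Y\cdot D/D^2\rfloor+1,\,4-2\chi(\mathcal O_Y),\,1\}$ satisfies the hypotheses of (4). $\blacksquare$

**Proof of Theorem B, part 3.** *Purpose: bound $K_Y\cdot D/D^2$ uniformly, so that one $m$ works in (4) for all $D$.* We look for an integer $M\ge0$ with $K_Y\cdot D\le M D^2$ for all nef $D$ with $D^2>0$.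

If $-K_Y$ is pseudoeffective, then $-K_Y\cdot D\ge0$, and $M=0$ works.

Suppose the nef cone is generated by nonzero integral nef classes $N_1,\dots,N_k$. Write $D\equiv\sum a_iN_i$ with real $a_i\ge0$. We have $N_i\cdot D\ge0$. If $N_i\cdot D=0$, the Hodge index theorem gives $N_i^2\le0$; nefness gives $N_i^2\ge0$; so $N_i^2=0$ and $N_i\equiv0$, a contradiction. Thus the integer $N_i\cdot D$ is at least $1$, and $D^2=\sum a_i\,N_i\cdot D\ge\sum a_i$. With $M=\max(0,\max_iK_Y\cdot N_i)$,
$$K_Y\cdot D=\sum a_i\,K_Y\cdot N_i\le M\sum a_i\le M D^2.$$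

In both cases $m_1=\max\{M+1,\,4-2\chi(\mathcal O_Y)\}$ satisfies the three hypotheses of (4) for every such $D$, so $h^0(m_1D)\ge2$. $\blacksquare$

So a counterexample needs infinitely many curves on one surface with $K\cdot D/D^2$ unbounded, for example with $D^2$ fixed and $K\cdot D\to\infty$.

## 5. Four surfaces on which the sign of $\Gamma^2-r$ blocks us

A natural supply of curves with fixed square comes from an abelian surface $A$ with an infinite automorphism group. In Section 7 we construct smooth genus $2$ curves $\Gamma_n\subset A$ with $\Gamma_n^2=2$ and $\ell_n:=L\cdot\Gamma_n\to\infty$ for a fixed ample $L$, all passing through fixed points $p_1,\dots,p_r$. Grant this, and look for a surface on which they become a counterexample. Write $\Gamma=\Gamma_n$.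

**On $A$.** Here $K_A=0$ and $\mu(\Gamma)=2$.

**On the blow-up $\rho:S\to A$ of $p_1,\dots,p_r$.** Let $F_i$ be the exceptional curves and $\widehat\Gamma=\rho^*\Gamma-\sum F_i$ the strict transform. Then $\widehat\Gamma^2=2-r$. If $r\ge3$, Lemma 1 makes all multiples rigid, but the square is negative. If $r=2$ the square is $0$. If $r=1$ the square is $1$, but vanishing to order $m$ at a point imposes at most $m(m+1)/2$ conditions, so
$$h^0(m\widehat\Gamma)\ge m^2-\frac{m(m+1)}2=\frac{m(m-1)}2,$$
which is $3$ for $m=3$. Hence $\mu\le3$.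

**On a cyclic cover $\pi:X\to A$ branched along a member of $|dL|$.** Now $K_X=\pi^*((d-1)L)$, so $K_X\cdot\pi^*\Gamma=d(d-1)\ell_n\to\infty$ while $(\pi^*\Gamma)^2=2d$. Theorem B(1) no longer gives a uniform bound. But the four sections of $2\Gamma$ pull back injectively, so $\mu(\pi^*\Gamma)\le2$.

**On $X$ blown up along the whole fibers over the $p_i$** (the $p_i$ being off the branch curve). This should kill the pulled-back sections. The class is $\pi^*\Gamma$ minus all $dr$ exceptional curves, of square $2d-dr=d(2-r)$. The sign is again that of $2-r$. For $r\ge2$ the square is not positive; for $r=1$ the three sections found on $S$ for $m=3$ pull back, and $\mu\le3$.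

In each blow-up we met the same number $2-r$: rigidity by Lemma 1 wants $2-r\le0$, positivity wants $2-r>0$.

## 6. One preimage of each point: $d\,\Gamma^2-r$ upstairs, $\Gamma^2-r$ downstairs

The two requirements can be separated. Blow up only **one** point $x_i$ of $X$ over each $p_i$. The class $\pi^*\Gamma-\sum E_i$ has square $2d-r$, which can be positive even when $2-r\le0$.

For rigidity, suppose that for some $m$ *every* section of $\pi^*\mathcal O_A(m\Gamma)$ is the pullback of a section on $A$. Such a section has the same multiplicity at all points over $p_i$. Requiring multiplicity $m$ at the single point $x_i$ is then the same as requiring multiplicity $m$ at $p_i$, and we are counting sections of $m\widehat\Gamma$ on $S$, where the relevant square is $2-r$.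

The supposition holds in a long range of $m$. The sections of $\pi^*\mathcal O_A(m\Gamma)$ not coming from $A$ are governed by $m\Gamma-jL$ with $j\ge1$, and such a class is not effective as long as $m$ is smaller than about $\ell_n=L\cdot\Gamma$.

**Definition 8.** *Admissible data* on $A=J(C)$ consist of smooth irreducible genus $2$ curves $\Gamma_n\subset A$ ($n\ge1$) and distinct points $p_1,\dots,p_r\in\bigcap_n\Gamma_n$ such that $\Gamma_n^2=2$, $\Theta\cdot\Gamma_n\to\infty$, and the line bundle $N_n:=\mathcal O_{\Gamma_n}(\Gamma_n)(-p_1-\cdots-p_r)$ satisfies $h^0(\Gamma_n,N_n^{\otimes k})=0$ for all $k\ge1$.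

Lemma 3 in the next section provides examples with $r=3$. The bundle $N_n$ is the normal bundle of $\widehat\Gamma_n$ in $S$, as we check in Section 9.

## 7. Infinitely many genus $2$ curves of square $2$ through fixed torsion points

Let $\zeta=e^{2\pi i/5}$, and let $C$ be the smooth projective genus $2$ curve $y^2=x^5+1$. It has one point $\infty$ at infinity, a Weierstrass point. The automorphism $\gamma(x,y)=(\zeta x,y)$ has order $5$ and fixes $\infty$. Let $A=J(C)$, with $j$ and $\Theta$ as in Definition 7, and let $g=\gamma_*\in\mathrm{Aut}(A)$. Then $g\circ j=j\circ\gamma$, so $g(\Theta)=\Theta$, and $g^5=1$.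

**Step 1: an automorphism of infinite order.** *Purpose: find $u\in\mathrm{Aut}(A)$ that stretches one direction of $V$ and shrinks the other.* The space $H^0(C,\Omega^1)$ has basis $dx/y,\ x\,dx/y$, and $\gamma^*$ multiplies these by $\zeta$ and $\zeta^2$. From $g\circ j=j\circ\gamma$ we get $j^*g^*=\gamma^*j^*$, so $g^*$ has eigenvalues $\zeta,\zeta^2$ on $H^0(A,\Omega^1)=V^*$. Hence the tangent map of $g$, its transpose, acts on $V$ diagonalizably with eigenvalues $\zeta,\zeta^2$.

The tangent map of $1+g+g^2+g^3+g^4$ has eigenvalues $\sum_{i=0}^4\zeta^{i}=0$ and $\sum_{i=0}^4\zeta^{2i}=0$. So it is zero, and $1+g+g^2+g^3+g^4=0$ in $\mathrm{End}(A)$. Put $u=1+g$. Then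
$$u(1+g^2+g^4)=(1+g+g^2+g^3+g^4)+g^5=0+1=1 .$$
As these endomorphisms commute, $u\in\mathrm{Aut}(A)$. Its eigenvalues on $V$ are $1+\zeta$ and $1+\zeta^2$, with
$$|1+\zeta|^2=2+2\cos\tfrac{2\pi}5=\tfrac{3+\sqrt5}2=:\varepsilon,\qquad|1+\zeta^2|^2=2+2\cos\tfrac{4\pi}5=\tfrac{3-\sqrt5}2=\varepsilon^{-1}.$$

**Step 2: intersection numbers.** *Purpose: show that the curves $u^k(\Theta)$ have degree tending to infinity.*

**Lemma 2.** For every $k\ge0$, $\Theta\cdot u^k(\Theta)=\varepsilon^k+\varepsilon^{-k}$.

*Proof.* Let $H$ be the positive definite Hermitian form of $\Theta$. It is $g$-invariant since $g(\Theta)=\Theta$. Let $e_1,e_2$ be eigenvectors of $g$ on $V$ with eigenvalues $\zeta,\zeta^2$. Then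
$$H(e_1,e_2)=H(ge_1,ge_2)=\zeta\,\overline{\zeta^2}\,H(e_1,e_2)=\zeta^{-1}H(e_1,e_2),$$
so $H(e_1,e_2)=0$. In the coordinates of the basis $e_1,e_2$ we have $H=h_1|z_1|^2+h_2|z_2|^2$ with $h_1,h_2>0$.

Two classes with diagonal forms $(a_1,a_2)$ and $(b_1,b_2)$ are represented by constant $(1,1)$-forms proportional to $\sum a_i\,i\,dz_i\wedge d\bar z_i$ and $\sum b_i\,i\,dz_i\wedge d\bar z_i$. The wedge product of the latter two is $(a_1b_2+a_2b_1)(i\,dz_1\wedge d\bar z_1)\wedge(i\,dz_2\wedge d\bar z_2)$. Integrating over $A$, the intersection number is $\kappa(a_1b_2+a_2b_1)$ with $\kappa$ a fixed constant. From $\Theta^2=2$ we get $2\kappa h_1h_2=2$, so $\kappa h_1h_2=1$.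

Now $u^k(\Theta)=(u^{-k})^*\Theta$, and $u^{-k}$ multiplies $|z_1|^2$ by $\varepsilon^{-k}$ and $|z_2|^2$ by $\varepsilon^{k}$. So $u^k(\Theta)$ has form $(h_1\varepsilon^{-k},h_2\varepsilon^k)$, and
$$\Theta\cdot u^k(\Theta)=\kappa h_1h_2(\varepsilon^k+\varepsilon^{-k})=\varepsilon^k+\varepsilon^{-k}.\qquad\square$$

The first values are $2,3,7$ for $k=0,1,2$.

**Step 3: common points.** *Purpose: the blown-up surface must not depend on $n$, so all the curves must pass through the same points.* Torsion points help, because a group automorphism permutes the finite set $A[M]$ of $M$-torsion points.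

**Lemma 3.** For each $r\in\{3,4,5,6\}$ there are admissible data with $r$ points.

*Proof.* The six Weierstrass points $w$ of $C$ satisfy $2w\sim2\infty$, so $j(w)\in A[2]$. Thus $\Theta$ contains six distinct points of $A[2]$; choose $p_1,\dots,p_r$ among them. Since $u$ permutes the finite set $A[2]$, some power $v=u^N$ with $N\ge1$ is the identity on $A[2]$. Put $\Gamma_n=v^n(\Theta)$. Then $\Gamma_n\cong C$ is smooth irreducible of genus $2$ and $\Gamma_n^2=\Theta^2=2$. Also $p_i=v^n(p_i)\in\Gamma_n$, and by Lemma 2, $\Theta\cdot\Gamma_n=\varepsilon^{Nn}+\varepsilon^{-Nn}\to\infty$. Finally $\deg N_n=\Gamma_n^2-r=2-r<0$, so no positive power of $N_n$ has a nonzero section. $\square$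

## 8. The blown-up cyclic cover $\widetilde X$ and the curves $D_n$

Fix admissible data and an integer $d\ge2$. Let $L=\mathcal O_A(3\Theta)$. It is very ample by Lefschetz, and $L^2=9\cdot2=18$. Put $\ell_n=L\cdot\Gamma_n=3\,\Theta\cdot\Gamma_n\to\infty$.

**Step 1: the branch curve.** *Purpose: one curve $B$ that serves all $n$ at once.* We claim that a very general $B\in|dL|$ is smooth, avoids $p_1,\dots,p_r$, and meets every $\Gamma_n$ transversally. As $dL$ is very ample, Bertini's theorem makes the general member smooth, and the general member avoids finitely many given points. The restriction of $|dL|$ to $\Gamma_n$ is a base-point-free linear system, so, in characteristic $0$, its general member is a reduced set of points; this is transversality of $B$ and $\Gamma_n$. These are countably many nonempty Zariski-open conditions on a projective space over $\mathbb C$, which is not a countable union of proper closed subvarieties. So some $B$ satisfies all of them.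

**Step 2: the surface.** *Purpose: carry out Section 6.* Let $\pi:X\to A$ be the cyclic $d$-fold cover branched along $B$. By (3), $X$ is a smooth projective surface with $\pi_*\mathcal O_X=\bigoplus_{j=0}^{d-1}L^{-j}$ and $K_X=\pi^*((d-1)L)$. It is connected because $h^0(\mathcal O_X)=\sum_jh^0(L^{-j})=1$. For each $i$ choose **one** point $x_i\in\pi^{-1}(p_i)$. Since $p_i\notin B$, $\pi$ is étale at $x_i$. Let $\sigma:\widetilde X\to X$ be the blow-up of $x_1,\dots,x_r$ with exceptional curves $E_i$, and put
$$D_n=\sigma^*\pi^*\Gamma_n-E_1-\cdots-E_r .$$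
The surface $\widetilde X$ does not depend on $n$.

**Step 3: primality and numbers.** *Purpose: show that $D_n$ is a prime divisor and compute its invariants.*

**Lemma 4.** $D_n$ is (the class of) a smooth irreducible curve, $D_n^2=2d-r$, and $K_{\widetilde X}\cdot D_n=d(d-1)\ell_n+r$.

*Proof.* *Smoothness.* Away from $B$ the map $\pi$ is étale, so $\pi^*\Gamma_n$ is smooth there. Near a point of $B\cap\Gamma_n$, transversality gives local coordinates $(s,t)$ on $A$ with $\Gamma_n=\{s=0\}$ and $B=\{t=0\}$. Then $X$ is $w^d=t$ with coordinates $(s,w)$, and $\pi^*\Gamma_n=\{s=0\}$ is smooth and reduced.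

*Connectedness.* A connected component of $\pi^*\Gamma_n$ is a curve, finite over $\Gamma_n$, hence surjects onto $\Gamma_n$. Since $B$ is ample, $B\cap\Gamma_n\neq\emptyset$, and over a point of $B$ there is only one point of $X$. So all components contain a common point, and there is only one.

Thus $\pi^*\Gamma_n$ is a smooth irreducible curve. It passes through each $x_i$, with multiplicity $1$, so $D_n$ is its strict transform and is isomorphic to it.

*Numbers.* We have $(\pi^*\Gamma_n)^2=d\,\Gamma_n^2=2d$, hence $D_n^2=2d-r$. Since $K_{\widetilde X}=\sigma^*\pi^*((d-1)L)+\sum E_i$,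
$$K_{\widetilde X}\cdot D_n=d(d-1)\,L\cdot\Gamma_n-\sum E_i^2=d(d-1)\ell_n+r.\qquad\square$$

## 9. Descent of sections to $A$ for $m<\ell_n$

**Step 1: vanishing.** *Purpose: exclude sections of $\pi^*\mathcal O_A(m\Gamma_n)$ that do not come from $A$.*

**Lemma 5.** If $\ell_n>10$, then $h^0(A,\mathcal O(m\Gamma_n)\otimes L^{-j})=0$ for all $1\le m\le\ell_n-1$ and all $j\ge1$.

*Proof.* Suppose $m\Gamma_n-jL$ is linearly equivalent to an effective divisor. Since $L$ is effective, so is $m\Gamma_n-L=(m\Gamma_n-jL)+(j-1)L$, up to linear equivalence. Effective divisors on an abelian surface have nonnegative square. But $m(\ell_n-m)\ge\ell_n-1$ for $1\le m\le\ell_n-1$, so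
$$(m\Gamma_n-L)^2=2m^2-2m\ell_n+18=18-2m(\ell_n-m)\le18-2(\ell_n-1)<0,$$
a contradiction. $\square$

*Remark.* The upper end of the range cannot be moved: at $m=\ell_n$, $j=1$ the square is $18$. Moreover $h^2(\ell_n\Gamma_n-L)=h^0(L-\ell_n\Gamma_n)=0$, because $(L-\ell_n\Gamma_n)\cdot\Gamma_n=-\ell_n<0$ and $\Gamma_n$ is nef. So $h^0(\ell_n\Gamma_n-L)\ge\chi=9$.

**Step 2: counting.** *Purpose: reduce to the blow-up $S$ of $A$ and apply Lemma 1 there.*

**Proposition 6.** If $\ell_n>10$, then $h^0(\widetilde X,\mathcal O(mD_n))=1$ for all $1\le m\le\ell_n-1$.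

*Proof.* By the projection formula and (3),
$$H^0(X,\pi^*\mathcal O_A(m\Gamma_n))=\bigoplus_{j=0}^{d-1}H^0(A,\mathcal O(m\Gamma_n)\otimes L^{-j}),$$
and the summand $j=0$ consists of the pullbacks from $A$. By Lemma 5 the others vanish. So every section of $\pi^*\mathcal O_A(m\Gamma_n)$ is $\pi^*s$ for a unique $s\in H^0(A,\mathcal O(m\Gamma_n))$.

Since $\pi$ is étale at $x_i$, it is a local isomorphism in the analytic topology, and $\mathrm{mult}_{x_i}\pi^*s=\mathrm{mult}_{p_i}s$. Let $\rho:S\to A$ be the blow-up of $p_1,\dots,p_r$ with exceptional curves $F_i$, and let $\widehat\Gamma=\rho^*\Gamma_n-\sum F_i$ be the strict transform of $\Gamma_n$. Applying (2) on $\widetilde X$ and on $S$,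
$$H^0(\widetilde X,mD_n)\cong\{s\in H^0(A,m\Gamma_n):\mathrm{mult}_{p_i}s\ge m,\ i=1,\dots,r\}\cong H^0(S,m\widehat\Gamma).$$

The curve $\widehat\Gamma\cong\Gamma_n$ meets each $F_i$ transversally in the single point over $p_i$. Hence
$$\mathcal O_{\widehat\Gamma}(\widehat\Gamma)=\bigl(\rho^*\mathcal O_A(\Gamma_n)\otimes\mathcal O_S(-\textstyle\sum F_i)\bigr)\big|_{\widehat\Gamma}\cong\mathcal O_{\Gamma_n}(\Gamma_n)(-p_1-\cdots-p_r)=N_n .$$
By admissibility $h^0(N_n^{\otimes k})=0$ for all $k\ge1$, and Lemma 1 gives $h^0(S,m\widehat\Gamma)=1$. $\square$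

## 10. Every positive square occurs: proof of Theorem A

*Purpose: choose $d$ and $r$ so that $2d-r=s$ while $2-r<0$.* Use the data of Lemma 3. If $s$ is odd, take $r=3$ and $d=(s+3)/2\ge2$. If $s$ is even, take $r=4$ and $d=(s+4)/2\ge3$. By Lemma 4, $D_n$ is a smooth irreducible curve with $D_n^2=2d-r=s$. For $n\gg0$ we have $\ell_n>10$, and Proposition 6 gives $h^0(mD_n)=1$ for $1\le m\le\ell_n-1$, with $\ell_n\to\infty$.

Given a positive integer $m_1$, pick $n$ with $\ell_n>\max(10,m_1)$. Then $h^0(D_n)=1$, $D_n^2>0$, and $h^0(m_1D_n)=1$. So no constant $m_1(\widetilde X)$ exists, even for prime $D$. $\blacksquare$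

The simplest instance is $s=1$: a double cover of $J(C)$ blown up at three points, with $D_n^2=4-3=1$, while downstairs $\widehat\Gamma^2=2-3=-1$. Here $K_{\widetilde X}\cdot D_n=2\ell_n+3$. So the first entry of the maximum in Theorem B(1) is $2\ell_n+4$, while Proposition 6 gives $\mu(D_n)\ge\ell_n$. The two differ by a factor of about $2$.

## 11. Non-torsion normal bundles of degree $0$, and the sharpness of the bound

We have $K_{\widetilde X}\cdot D_n/D_n^2=\bigl(d(d-1)\ell_n+r\bigr)/(2d-r)$, and Proposition 6 gives $\mu(D_n)\ge\ell_n$. For the two to agree to leading order we want $d(d-1)=2d-r$. This holds for $d=2$, $r=2$. Then $\deg N_n=2-r=0$, so admissibility requires $N_n$ to be non-torsion.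

Two Weierstrass points $w_1,w_2$ do not suffice. The normal bundle becomes $K_C-w_1-w_2\sim2\infty-w_1-w_2$ on $C$, and its square $4\infty-2w_1-2w_2\sim0$ is trivial, so it has a section. We need two points of $\Theta$ that are not torsion, yet are fixed by infinitely many of our automorphisms. The device is to take non-torsion points whose *difference* is torsion, and automorphisms of the surface fixing one of them.

**Lemma 7.** There are admissible data with $r=2$ points, for which $\deg N_n=0$ and $N_n$ is non-torsion.

*Proof.*

**Step 1: a torsion class that is not a difference of torsion points of $C$.** *Purpose: find $a,b\in\Theta$ non-torsion with $a-b$ torsion.* The map $\delta:C\times C\to A$, $(p,q)\mapsto[p-q]$, is surjective. Indeed, for $\alpha\in\mathrm{Pic}^0(C)$, Riemann–Roch gives $h^0(\alpha+K_C)\ge2+1-2=1$, so $\alpha+K_C\sim p+q'$ for some $p,q'\in C$. With $\iota$ the hyperelliptic involution, $K_C\sim q'+\iota q'$, so $\alpha\sim p-\iota q'$.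

Let $T=\{p\in C:j(p)\text{ is torsion}\}$. By Raynaud's theorem (the Manin–Mumford conjecture; M. Raynaud, *Courbes sur une variété abélienne et points de torsion*, Invent. Math. 71 (1983)), $T$ is finite. So $\delta(T\times T)$ is finite, while $A$ has infinitely many torsion points. Choose a torsion point $\tau\notin\delta(T\times T)$, write $\tau=[p-q]$, and put $a=j(p)$, $b=j(q)$. Then $a-b=\tau$.

If one of $a,b$ were torsion, so would be the other, giving $p,q\in T$ and $\tau\in\delta(T\times T)$, a contradiction. So $a$ and $b$ are non-torsion. Since $\infty\in T$, $0=\delta(\infty,\infty)\in\delta(T\times T)$, hence $\tau\neq0$ and $a\neq b$.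

**Step 2: the curves.** *Purpose: automorphisms of the surface fixing both $a$ and $b$.* Let $M$ be the order of $\tau$. Since $u$ permutes the finite set $A[M]$, some power $v=u^N$ with $N\ge1$ fixes $\tau$. Let $\psi_n(x)=v^n(x-a)+a$, an automorphism of the surface $A$. Then $\psi_n(a)=a$, and $b=a-\tau$ gives $\psi_n(b)=-v^n(\tau)+a=a-\tau=b$. Put $\Gamma_n=\psi_n(\Theta)$, $p_1=a$, $p_2=b$. Since $a,b\in\Theta$, both points lie on every $\Gamma_n$. Also $\Gamma_n\cong C$ is smooth irreducible of genus $2$ and $\Gamma_n^2=2$. As $\Gamma_n$ is a translate of $v^n(\Theta)$, Lemma 2 gives $\Theta\cdot\Gamma_n=\varepsilon^{Nn}+\varepsilon^{-Nn}\to\infty$.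

**Step 3: the normal bundle.** *Purpose: check that $N_n$ is non-torsion.* The automorphism $\psi_n$ carries $\Theta$ to $\Gamma_n$ and fixes $a,b$, so $N_n$ corresponds to $\mathcal O_\Theta(\Theta)(-a-b)$. By adjunction $\mathcal O_\Theta(\Theta)=K_\Theta$. On $C$, where $K_C\sim2\infty$, the bundle is
$$K_C-p-q\sim-(p-\infty)-(q-\infty),$$
whose class in $A$ is $-(a+b)=-(2a-\tau)$. If this were torsion, then $2a$, and hence $a$, would be torsion, a contradiction. So every power $N_n^{\otimes k}$, $k\ge1$, is a nontrivial line bundle of degree $0$, and has no nonzero section. $\square$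

**Proof of Theorem B, part 2.** Use the data of Lemma 7 with $d=2$, $r=2$, and let $n$ be large enough that $\ell:=\ell_n>10$.

**Step 1: invariants and lower bound.** *Purpose: read off what is already proved.* By Lemma 4, $D_n$ is a smooth irreducible curve with
$$D_n^2=2,\qquad K_{\widetilde X}\cdot D_n=2\ell+2\to\infty,\qquad\frac{K_{\widetilde X}\cdot D_n}{D_n^2}=\ell+1 .$$
Proposition 6 gives $h^0(mD_n)=1$ for $1\le m\le\ell-1$, so $\mu(D_n)\ge\ell$.

**Step 2: upper bound.** *Purpose: show $h^0((\ell+1)D_n)\ge2$.* Part 1 is not quite enough, since it requires $m$ strictly larger than $\ell+1$. We use Riemann–Roch at $m=\ell+1$ and exploit that $\chi(\mathcal O_{\widetilde X})$ is large: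
$$\chi(\mathcal O_{\widetilde X})=\chi(\mathcal O_X)=\chi(\mathcal O_A)+\chi(L^{-1})=0+\frac{L^2}2=9 .$$
To get $h^2=0$, test against $P=\sigma^*\pi^*\Gamma_n$. It is nef, being the pullback of a nef divisor. Since $K_{\widetilde X}=\sigma^*\pi^*L+\sum E_i$, we have $K_{\widetilde X}\cdot P=2\ell$ and $D_n\cdot P=2\,\Gamma_n^2=4$. Hence
$$\bigl(K_{\widetilde X}-(\ell+1)D_n\bigr)\cdot P=2\ell-4(\ell+1)<0,$$
so $K_{\widetilde X}-(\ell+1)D_n$ is not effective and $h^2((\ell+1)D_n)=0$. Riemann–Roch gives
$$h^0((\ell+1)D_n)\ge9+\frac{\ell+1}2\bigl(2(\ell+1)-(2\ell+2)\bigr)=9\ge2 .$$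
So $\mu(D_n)\le\ell+1$. Altogether $\ell\le\mu(D_n)\le\ell+1$, that is,
$$\frac{K_{\widetilde X}\cdot D_n}{D_n^2}-1\le\mu(D_n)\le\frac{K_{\widetilde X}\cdot D_n}{D_n^2}.\qquad\blacksquare$$

Raynaud's theorem entered only through Lemma 7, hence only in part 2 of Theorem B; Theorem A does not use it.
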